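# Null-homologous loops on the torus cusps of hyperbolic manifolds

Throughout, $n\ge 2$, homology has integer coefficients unless another ring is written, and $[x,y]=xyx^{-1}y^{-1}$.

## 1. Forms, horospheres, lattices, and truncated manifolds

**Quadratic forms.** Let $q$ be a nondegenerate quadratic form on a real or rational vector space. We write $\beta$ for the symmetric bilinear form with $\beta(x,x)=q(x)$, so $q(x+y)=q(x)+2\beta(x,y)+q(y)$. A nonzero vector $v$ with $q(v)=0$ is called null. A rational form is *isotropic* if it has a null vector with rational coordinates. Two rational forms $q,q'$ are *similar over $\mathbb Q$* if $\lambda q\cong_{\mathbb Q}q'$ for some $\lambda\in\mathbb Q^*$. The diagonal form $h_1s_1^2+\dots+h_ms_m^2$ is written $\langle h_1,\dots,h_m\rangle$.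

*Example.* Let $L_0=\mathfrak{sl}_2(\mathbb Z)$ be the group of integral matrices of trace $0$, with
$$q_0\begin{pmatrix}a&b\\c&-a\end{pmatrix}=-\det\begin{pmatrix}a&b\\c&-a\end{pmatrix}=a^2+bc .$$
Since $bc$ has signature $(1,1)$, $q_0$ has signature $(2,1)$. It is isotropic: $b=1$, $a=c=0$ is a null vector. Its bilinear form is $aa'+\tfrac12(bc'+b'c)$, so it takes values in $\tfrac12\mathbb Z$ on $L_0$. The forms $\langle 1\rangle$ and $\langle 2\rangle$ are similar but not isometric over $\mathbb Q$, since $2$ is not a rational square.

**Hyperbolic space.** Let $q$ have signature $(n,1)$ on $V=\mathbb R^{n+1}$. Hyperbolic space $\mathbb H^n$ is one sheet $\mathcal H$ of $\{q=-1\}$, with the metric given by $q$ on tangent spaces, and $\mathrm{Isom}(\mathbb H^n)$ is the group of linear $q$-isometries preserving $\mathcal H$. Points of the sphere at infinity are the lines $[v]=\mathbb Rv$ with $v$ null. Horospheres at $[v]$ are the sets $\{x\in\mathcal H:\beta(x,v)=\text{const}\}$. For $z\in\mathcal H$ the space $z^\perp$ is positive definite.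

A nontrivial isometry is *elliptic* if it fixes a point of $\mathcal H$ (it then lies in a compact group, so it is diagonalizable over $\mathbb C$), *loxodromic* if it translates along an axis (it then has an eigenvalue of modulus $\neq1$), and *parabolic* otherwise; a parabolic isometry fixes exactly one point at infinity. A linear map is *unipotent* if all its eigenvalues are $1$. A nontrivial unipotent isometry is neither elliptic nor loxodromic, so it is parabolic.

The following lemma is used constantly.

**Lemma 1 (horospheres are flat).** Let $v$ be null and let $p\in\mathrm{Isom}(\mathbb H^n)$ satisfy $pv=v$.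

1. The form $q$ is positive semidefinite on $v^\perp$ with kernel $\mathbb Rv$, so $v^\perp/\mathbb Rv$ is Euclidean of dimension $n-1$. The map $p$ acts trivially on $\mathbb Rv$ and on $V/v^\perp$, and by an orthogonal map $\bar p$ on $v^\perp/\mathbb Rv$.
2. Reduction modulo $\mathbb Rv$ maps each horosphere $\{x\in\mathcal H:\beta(x,v)=\omega\}$ isometrically and $p$-equivariantly onto the affine hyperplane $\{\beta(\cdot,v)=\omega\}$ of $V/\mathbb Rv$, which is a Euclidean space modelled on $v^\perp/\mathbb Rv$. There $p$ acts as an affine isometry with linear part $\bar p$.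

*Proof.* (1) If $w\in v^\perp$ had $q(w)<0$, then $w^\perp$ would be positive definite and contain $v$, which is absurd. If $w\in v^\perp$ were null and independent of $v$, the plane spanned by $v,w$ would consist of vectors with $q=0$, and it would meet the positive definite hyperplane $z^\perp$ (any $z\in\mathcal H$) in a nonzero vector, which is absurd. This gives the statement about $q$; in a semidefinite space the vectors with $q=0$ are exactly the kernel. Next, $\beta(px,v)=\beta(px,pv)=\beta(x,v)$, so $px-x\in v^\perp$ and $p$ is trivial on $V/v^\perp$. It preserves $v^\perp$ and $\mathbb Rv$, so it induces an isometry $\bar p$ of $v^\perp/\mathbb Rv$.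

(2) The function $\beta(\cdot,v)$ has no zero on $\mathcal H$ (as $v\notin z^\perp$ for $z\in\mathcal H$), so it has constant sign on $\mathcal H$ and the opposite sign on $-\mathcal H$. Let $\omega\ne0$ have the sign taken on $\mathcal H$. If $\beta(x,v)=\omega$, then $q(x+tv)=q(x)+2t\omega$ equals $-1$ for exactly one $t$, depending polynomially on $x$, and the resulting point lies in $\mathcal H$ by the sign. So reduction is a diffeomorphism onto the hyperplane. A tangent vector $w$ to the horosphere lies in $v^\perp$, and $q(w)$ depends only on $w$ modulo $\mathbb Rv$, so reduction is isometric. Equivariance is clear, and the difference of two points of the hyperplane lies in $v^\perp/\mathbb Rv$, where $p$ acts by $\bar p$. $\square$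

*Example.* For $q_0$ take $v=\begin{pmatrix}0&1\\0&0\end{pmatrix}$, so that $\beta(\cdot,v)=c/2$ and $v^\perp=\{c=0\}$. Conjugation by $\begin{pmatrix}1&t\\0&1\end{pmatrix}$ sends $(a,b,c)$ to $(a+tc,\ b-2ta-t^2c,\ c)$. Modulo $\mathbb Rv$ we forget $b$: on the horocycle $c=\text{const}$ with coordinate $a$, it is the translation by $tc$. Now add a coordinate $s$ and the form $q_0+s^2$ of signature $(3,1)$. Conjugation by $\begin{pmatrix}1&1\\0&1\end{pmatrix}$ together with $s\mapsto -s$ acts on the horosphere with coordinates $(a,s)$ as the glide reflection $(a,s)\mapsto(a+c,-s)$. Its eigenvalues are $1,1,1,-1$. It is a parabolic isometry that is not unipotent, and it is not a translation of the horosphere.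

**Lattices and cusps.** A *lattice* is a discrete subgroup of finite covolume. If $q$ is rational, $O(q;\mathbb Z)$ denotes the integral matrices preserving $q$. It contains $-1$, and we let it act on $\mathbb H^n$ through its index-two subgroup preserving $\mathcal H$. Two subgroups of $\mathrm{Isom}(\mathbb H^n)$ are *commensurable up to conjugation* if some conjugate of one meets the other in a subgroup of finite index in both. *Example:* $SL_2(\mathbb Z)$ acting on $L_0$ by conjugation gives a group of integral isometries of $q_0$; its elements congruent to $1$ modulo $m$ form a group of finite index in it, hence commensurable with it.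

We use four facts.

* **(F1)** (Borel–Harish-Chandra) For a nondegenerate rational form $q$ in at least $3$ variables, $O(q;\mathbb Z)$ is a lattice in $O(q;\mathbb R)$.
* **(F2)** Let $\Gamma$ be a torsion-free lattice in $\mathrm{Isom}(\mathbb H^n)$ and $M=\mathbb H^n/\Gamma$. The cusps of $M$ correspond to $\Gamma$-classes of fixed points $\xi$ of parabolic elements of $\Gamma$. The stabilizer $P_\xi$ contains no loxodromic element, preserves each horosphere at $\xi$, and acts on it freely, properly discontinuously and cocompactly. Finally, a lattice has full limit set.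
* **(F3)** (Kronecker) An algebraic integer all of whose conjugates have modulus $1$ is a root of unity.
* **(F4)** (Gromov–Piatetski-Shapiro, *Non-arithmetic groups in Lobachevsky spaces*, Publ. IHÉS 66 (1988), §2.6) For rational forms $q,q'$ of signature $(n,1)$, the groups $O(q;\mathbb Z)$ and $O(q';\mathbb Z)$ are commensurable up to conjugation in $\mathrm{Isom}(\mathbb H^n)$ only if $q,q'$ are similar over $\mathbb Q$.

**Truncated manifolds.** A *truncated finite volume hyperbolic $n$-manifold* is the compact manifold with boundary $N$ obtained from a complete finite volume hyperbolic $n$-manifold $M=\mathbb H^n/\Gamma$ by removing pairwise disjoint open horospherical neighborhoods of its cusps, one for each cusp. Its boundary components are the cusp cross-sections $T_\xi=\text{horosphere}/P_\xi$, which are closed flat $(n-1)$-manifolds. The inclusion $N\subset M$ is a homotopy equivalence, and $T_\xi\subset N$ induces the inclusion $P_\xi\subset\Gamma$ on $\pi_1$, up to conjugation.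

*Examples.* For $n=2$, a complete finite area once-punctured torus truncates to a torus minus an open disk, and a thrice-punctured sphere truncates to a pair of pants; the boundary components are circles, that is, $1$-tori. For $n=3$, the complement of the figure-eight knot is hyperbolic of finite volume and truncates to the knot exterior, with boundary one $2$-torus. A cross-section need not be a torus: if $P_\xi$ contains a glide reflection as in the example above, it does not act by translations, and $T_\xi$ is a Klein bottle. By Lemma 1, the cross-section $T_\xi$ is certainly a torus when $\bar p=1$ for every $p\in P_\xi$, because then $P_\xi$ is a lattice of translations of $\mathbb E^{n-1}$.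

## 2. Does a torus cusp inject in homology?

Let $N$ be a truncated finite volume hyperbolic manifold with all boundary components tori. A boundary torus $T$ always injects on $\pi_1$. What happens on $H_1$? The following problem is posed in Roberto Frigerio, Jean-Francois Lafont, Alessandro Sisto, "Rigidity of high dimensional graph manifolds", arXiv:1107.2019 (2011).

**Question.** Can one find, in each dimension $n\ge4$, a truncated finite volume hyperbolic $n$-manifold $N$, with all boundary components tori, such that for at least one boundary component $T$ the map $i_*:H_1(T)\to H_1(N)$ has a nontrivial kernel?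

**Dimension two.** In the once-punctured torus the fundamental group is free on two generators $x,y$ and the boundary loop is $[x,y]$. It is null-homologous, so $i_*=0$. In the pair of pants the three boundary loops satisfy $\ell_1+\ell_2+\ell_3=0$ in $H_1=\mathbb Z\ell_1\oplus\mathbb Z\ell_2$, and each $\ell_i$ has infinite order, so $i_*$ is injective for each component. More generally, on a compact orientable surface with several boundary circles, the sum of suitably oriented boundary loops is the only relation among them. So to kill *one* boundary loop inside a surface, the surface should have *one* puncture.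

**Dimension three.** For the figure-eight knot exterior, $H_1(T)=\mathbb Z^2$ and $H_1(N)=\mathbb Z$, so $\ker i_*\neq0$ by rank. Concretely, the knot bounds a Seifert surface, and the longitude bounds its truncation.

The answer to the question is yes. We shall prove the following.

**Theorem 1.** For every $n\ge2$ there is an orientable truncated finite volume hyperbolic $n$-manifold $N$, all of whose boundary components are $(n-1)$-tori, with a boundary component $T$ such that $\ker(i_*:H_1(T)\to H_1(N))$ contains an element of infinite order. This element is a single commutator in $\pi_1(N)$.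

**Theorem 2.** Let $n\ge2$ and let $f$ be any isotropic rational quadratic form of signature $(n,1)$.

* (a) The conclusion of Theorem 1 holds for some $N$ whose fundamental group is commensurable (up to conjugation in $\mathrm{Isom}(\mathbb H^n)$) with $O(f;\mathbb Z)$. If $n\ge3$, infinitely many pairwise non-isometric $N$ occur for each $f$.
* (b) In (a), $N$ and $T$ can be chosen with $\ker(i_*)\cong\mathbb Z$ exactly; then $i_*(H_1(T))$ has rank $n-2$, so $b_1(N)\ge n-2$.
* (c) For each $n\ge3$, the examples in (a) and (b) fill infinitely many commensurability classes.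
* (d) For $n=3$ and $N$ orientable, $\operatorname{rank}\ker(i_*)\le1$ always. So rank $1$ is the maximum there.

For $n\ge4$ we do not determine the maximal possible rank of $\ker i_*$.

## 3. Punctured-torus matrices inside an integral orthogonal group

The plan for Theorem 1 is to carry the two-dimensional example into dimension $n$: build a lattice containing two elements whose commutator is parabolic, and arrange that every cusp is a torus.

**The ambient lattice.** Fix positive integers $h_1,\dots,h_{n-2}$ (for Theorem 1 take all $h_j=1$) and put
$$L=L_0\oplus\mathbb Zx_1\oplus\dots\oplus\mathbb Zx_{n-2},\qquad q=q_0\oplus\langle h_1,\dots,h_{n-2}\rangle .$$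
This is an integral form of signature $(n,1)$, and $\beta$ takes values in $\frac12\mathbb Z$ on $L$. Let $\mathcal H\cong\mathbb H^n$ be one sheet of $\{q=-1\}\subset L\otimes\mathbb R$. Let $\Gamma$ be the group of $q$-isometries of $L$ preserving $\mathcal H$; by (F1) it is a lattice in $\mathrm{Isom}(\mathbb H^n)$. Let $\Gamma(m)\lhd\Gamma$ be the subgroup of elements $\equiv1$ mod $m$. It has finite index, since it is the kernel of the action on the finite group $L/mL$.

**The two-dimensional part.** Define $\varphi:SL_2(\mathbb Z)\to\Gamma$ by $\varphi(g)=\mathrm{Ad}(g)\oplus\mathrm{id}$, where $\mathrm{Ad}(g)X=gXg^{-1}$. This preserves the determinant, hence $q_0$; it preserves the sheet because $SL_2(\mathbb R)$ is connected. The kernel consists of the $g$ commuting with all of $\mathfrak{sl}_2$, namely $\pm1$. Let $\tau=\operatorname{tr}g$ and write $\alpha+\alpha^{-1}=\tau$. The eigenvalues of $\mathrm{Ad}(g)$ are $\alpha^2,1,\alpha^{-2}$, and $\alpha^2+\alpha^{-2}=\tau^2-2$. Hence $\varphi(g)$ has characteristic polynomial and trace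
$$(x-1)^{n-1}\bigl(x^2-(\tau^2-2)x+1\bigr),\qquad \operatorname{tr}\varphi(g)=\tau^2+n-3. \tag{1}$$

**The two generators.** Put
$$A=\begin{pmatrix}2&1\\1&1\end{pmatrix},\quad B=\begin{pmatrix}1&1\\1&2\end{pmatrix},\quad Y=\begin{pmatrix}1&-1\\1&-1\end{pmatrix},\quad F=\langle A,B\rangle\subset SL_2(\mathbb Z),\quad \Lambda=\varphi(F). \tag{2}$$

**Lemma 2.** $C:=ABA^{-1}B^{-1}=-(1+6Y)$ and $Y^2=0$. Thus $\varphi(C)=\varphi(1+6Y)$ is unipotent, $\neq1$, and fixes $Y$, which is a primitive null vector of $L_0$ and of $L$.

*Proof.* We have $AB=\begin{pmatrix}3&4\\2&3\end{pmatrix}$ and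
$$A^{-1}B^{-1}=\begin{pmatrix}1&-1\\-1&2\end{pmatrix}\begin{pmatrix}2&-1\\-1&1\end{pmatrix}=\begin{pmatrix}3&-2\\-4&3\end{pmatrix},\qquad C=\begin{pmatrix}3&4\\2&3\end{pmatrix}\begin{pmatrix}3&-2\\-4&3\end{pmatrix}=\begin{pmatrix}-7&6\\-6&5\end{pmatrix}=-(1+6Y).$$
Clearly $Y^2=0$. So $1+6Y$ has trace $2$, and by (1) all eigenvalues of $\varphi(1+6Y)$ are $1$. It commutes with $Y$, so $\varphi(C)Y=Y$. Since $1+6Y\neq\pm1$, $\varphi(C)\ne1$. Finally $q_0(Y)=-\det Y=0$, and $Y$ is primitive because its entries are $\pm1$. $\square$

So $c=\varphi(C)=[\varphi(A),\varphi(B)]$ is a parabolic isometry in $\Gamma$ fixing $[Y]$. If $\Gamma'\subset\Gamma$ is a torsion-free subgroup of finite index that contains $\varphi(A)$ and $\varphi(B)$ and has only torus cusps, we are done: $c$ is a nonzero element of $H_1$ of the torus at $[Y]$ and it dies in $H_1(N)$. The difficulty is to find $\Gamma'$.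

## 4. Where congruence conditions modulo one prime stop

**Principal congruence subgroups.** The usual way to get torus cusps is to take $\Gamma(m)$ with $m\ge3$. Indeed, if $p\in\Gamma(m)$ has an eigenvalue $\zeta$ that is a root of unity, then $(\zeta-1)/m$ is an eigenvalue of the integral matrix $(p-1)/m$, so it is an algebraic integer; all its conjugates have modulus at most $2/m<1$, so its norm is an integer of modulus $<1$, hence $0$, and $\zeta=1$. So every element of $\Gamma(m)$ with only root-of-unity eigenvalues is unipotent. We shall see in Section 6 that this forces $\Gamma(m)$ to be torsion-free with all cusps tori.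

But $\Gamma(m)$ does not contain $\varphi(A)$ or $\varphi(B)$, and the relation that killed $c$ is lost. For instance, let $m=3$. If $\mathrm{Ad}(g)\equiv1$ mod $3$, then $g$ mod $3$ commutes with $\mathfrak{sl}_2(\mathbb F_3)$, so it is scalar and $g\equiv\pm1$. The image of these $g$ in $PSL_2(\mathbb Z)$ is normal with quotient $PSL_2(\mathbb F_3)$ of order $12$, and its cusps all have width $3$, so the corresponding surface has $12/3=4$ cusps. The surface only gives a relation among four loops, which may lie on four different boundary tori; it gives no element of the kernel for a single torus.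

**Adding $\Lambda$.** We need $\varphi(A),\varphi(B)$ in the group, so the natural choice is $\Lambda\,\Gamma(m)$. It is a group because $\Gamma(m)$ is normal in $\Gamma$, and it has finite index. Now the relation is there, but the eigenvalue argument is not. An element $p\in\Lambda\Gamma(m)$ is only congruent to some $\varphi(g)$, $g\in F$, and can have finite order even if $\varphi(g)$ has not. This really occurs:

* *$m=3$.* Let $g=\begin{pmatrix}2&1\\-5&-2\end{pmatrix}$. It has determinant $-4+5=1$ and trace $0$, so $g^2=-1$ and $\varphi(g)$ has order $2$. But $g\equiv A$ mod $3$, so $\varphi(g)=\varphi(A)\varphi(A^{-1}g)\in\Lambda\Gamma(3)$.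
* *$m=8$.* Let $g=\begin{pmatrix}13&3\\-61&-14\end{pmatrix}$. It has determinant $-182+183=1$ and trace $-1$, so $g^2+g+1=0$, $g^3=1$, and $\varphi(g)$ has order $3$. But $A^2=\begin{pmatrix}5&3\\3&2\end{pmatrix}\equiv g$ mod $8$, so $\varphi(g)\in\Lambda\Gamma(8)$.

So neither $3$ nor $8$ is enough. The two failures are of different kinds: modulo $3$ the intruder has order $2$, modulo $8$ it has order $3$. The way out is to use both moduli at once. Modulo $3$, the image of $F$ in $PSL_2(\mathbb F_3)$ has exponent $2$, which will exclude all eigenvalues except $\pm1$. And $-1$ can be excluded by a trace congruence modulo $8$, because no element of $F$ has trace divisible by $4$.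

## 5. The group $\Lambda\,\Gamma(24)$ has no root-of-unity eigenvalues other than $1$

For $k\ge1$ set
$$\Gamma_k=\Lambda\,\Gamma(24k). \tag{3}$$
This is a subgroup of finite index in $\Gamma$, and $\Gamma_k\subset\Gamma_1$. First we record the two arithmetic properties of $F$.

**Lemma 3.**

1. $\varphi(g)^2\equiv1\pmod3$ for all $g\in F$.
2. If $g\in F$ and $\operatorname{tr}g$ is even, then $\operatorname{tr}g\equiv2\pmod4$.

*Proof.* (1) Both $A$ and $B$ have trace $3$ and determinant $1$. By Cayley–Hamilton, $A^2=3A-1\equiv-1$ and $B^2=3B-1\equiv-1$ mod $3$, and $C=-(1+6Y)\equiv-1$ mod $3$. So in $SL_2(\mathbb F_3)/\{\pm1\}$ the images of $A,B$ commute and have order at most $2$; every element of the group they generate has order at most $2$. Hence $g^2\equiv\pm1$ mod $3$ for all $g\in F$, so $\mathrm{Ad}(g)^2=\mathrm{Ad}(g^2)\equiv1$ mod $3$, and the same holds for $\varphi(g)^2$.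

(2) Modulo $2$ we have $B\equiv\begin{pmatrix}1&1\\1&0\end{pmatrix}\equiv A^{-1}$ and $A^2=3A-1\equiv A+1$, so $A^3\equiv A^2+A\equiv1$. Thus $F$ mod $2$ is $\{1,A,A^2\}$. Since $\operatorname{tr}A=3$ and $\operatorname{tr}A^2=7$ are odd, an element $g\in F$ with even trace satisfies $g\equiv1$ mod $2$. Write $g=1+2X$ with $X$ integral. Then $1=\det g=1+2\operatorname{tr}X+4\det X$ gives $\operatorname{tr}X=-2\det X$, which is even. So $\operatorname{tr}g=2+2\operatorname{tr}X\equiv2$ mod $4$. $\square$

**Proposition 4.** If all eigenvalues of $p\in\Gamma_1$ are roots of unity, then $p$ is unipotent.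

*Proof.* Write $p\equiv\varphi(g)$ mod $24$ with $g\in F$, and let $\tau=\operatorname{tr}g$.

**Step 1: only $\pm1$ can occur.** By Lemma 3(1), $p^2\equiv1$ mod $3$. If $\zeta$ is an eigenvalue of $p$, then $(\zeta^2-1)/3$ is an eigenvalue of the integral matrix $(p^2-1)/3$, so it is an algebraic integer. Its conjugates have the form $(\zeta'^2-1)/3$ with $\zeta'$ a root of unity, so they have modulus $\le2/3$. Its norm is an integer of modulus $<1$, hence $0$; so $\zeta^2=1$. Therefore, for some $b\ge0$,
$$\chi_p=(x-1)^{n+1-b}(x+1)^b. \tag{4}$$

**Step 2: $b$ is $0$ or $2$, by reduction modulo $3$.** We have $\chi_p\equiv\chi_{\varphi(g)}$ mod $3$, and we compare (4) with (1) in $\mathbb F_3[x]$. If $3\nmid\tau$, then $\tau^2\equiv1$ and $x^2-(\tau^2-2)x+1\equiv x^2+x+1=(x-1)^2$, so $b=0$ by unique factorization. If $3\mid\tau$, then $x^2-(\tau^2-2)x+1\equiv x^2+2x+1=(x+1)^2$, so $b=2$.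

**Step 3: $b=2$ is excluded modulo $8$.** Suppose $b=2$. By (4), $\operatorname{tr}p=(n-1)-2=n-3$. By (1), $\operatorname{tr}p\equiv\tau^2+n-3$ mod $8$. So $8\mid\tau^2$, and $\tau$ is even. By Lemma 3(2), $\tau\equiv2$ mod $4$, so $\tau$ is twice an odd number and $\tau^2\equiv4$ mod $8$. This is a contradiction. Hence $b=0$ and $p$ is unipotent. $\square$

Step 3 needs the trace modulo $8$: modulo $4$ there would be no contradiction, since $\tau^2\equiv0$ mod $4$ for every even $\tau$.

## 6. Torus cusps and the vanishing commutator: proof of Theorem 1

Let $\Gamma'=\Gamma_k$ for any $k\ge1$. Since $\Gamma'\subset\Gamma_1$, Proposition 4 applies to its elements.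

**Step 1: $\Gamma'$ is torsion-free and the quotient is orientable.** An element of finite order has root-of-unity eigenvalues, so it is unipotent. A unipotent matrix of finite order is diagonalizable with all eigenvalues $1$, so it is trivial. Thus $\Gamma'$ is torsion-free, and $M=\mathbb H^n/\Gamma'$ is a complete finite volume hyperbolic manifold. For $p\in\Gamma'$ with $p\equiv\varphi(g)$ mod $24$, $\det p\equiv\det\varphi(g)=1$ mod $24$; since $\det p=\pm1$, $\det p=1$. An isometry preserving $\mathcal H$ with determinant $1$ preserves the orientation of $\mathcal H$. So $M$ is orientable. Let $N$ be a truncation of $M$; then $\pi_1(N)=\Gamma'$.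

**Step 2: every boundary component is a torus.** Let $\xi=[v]$ be a parabolic fixed point, and $p\in P_\xi$. We have $pv=\lambda v$ for some $\lambda\ne0$, and $\beta(px,v)=\lambda^{-1}\beta(px,pv)=\lambda^{-1}\beta(x,v)$. By (F2), $p$ preserves horospheres at $\xi$, so $\lambda=1$. By Lemma 1(1), $p$ preserves the flag $\mathbb Rv\subset v^\perp\subset\mathbb R^{n+1}$, acts trivially on the first and last quotients and by the orthogonal map $\bar p$ on the middle one. So all eigenvalues of $p$ have modulus $1$. The matrix $p$ is integral, so the eigenvalues are algebraic integers whose conjugates are again eigenvalues of $p$; by (F3) they are roots of unity. By Proposition 4, $p$ is unipotent. Then $\bar p$ is orthogonal and unipotent; being diagonalizable over $\mathbb C$ with all eigenvalues $1$, it is $1$.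

By Lemma 1(2), $P_\xi$ acts on the horosphere, a copy of $\mathbb E^{n-1}$, by translations. By (F2) it is discrete and cocompact. Hence $T_\xi$ is an $(n-1)$-torus and $H_1(T_\xi)=P_\xi\cong\mathbb Z^{n-1}$.

**Step 3: the kernel is nontrivial.** Let $\xi=[Y]$ and $c=\varphi(C)$. By Lemma 2, $c$ is a nontrivial unipotent isometry fixing $Y$, so it is parabolic with fixed point $\xi$. Also $c\in\Lambda\subset\Gamma'$. So $\xi$ determines a boundary torus $T=T_\xi$, and $c\in P_\xi=H_1(T)\cong\mathbb Z^{n-1}$ is nonzero, hence of infinite order. But $c=[\varphi(A),\varphi(B)]$ with $\varphi(A),\varphi(B)\in\Lambda\subset\Gamma'=\pi_1(N)$. So $i_*(c)=0$ in $H_1(N)=\Gamma'/[\Gamma',\Gamma']$. This proves Theorem 1, and the answer to the question is yes, in every dimension $n\ge4$. $\blacksquare$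

## 7. Every isotropic form occurs: Theorem 2(a)

**Step 1: normalize $f$ to a form $q$ of Section 3.** An isotropic nondegenerate form splits off a hyperbolic plane, so $f\cong_{\mathbb Q}yz\oplus h'$ with $h'$ positive definite of rank $n-1\ge1$. Diagonalizing, write $h'=\langle d\rangle\oplus h''$ with $d>0$. Then
$$d^{-1}f\cong a^2+d^{-1}yz\oplus d^{-1}h''\cong a^2+bc\oplus\langle h_1,\dots,h_{n-2}\rangle,$$
where we absorbed $d^{-1}$ into $y$ and diagonalized $d^{-1}h''$ with positive rational entries; scaling basis vectors by integers multiplies the $h_j$ by squares and makes them positive integers. So $f$ is similar over $\mathbb Q$ to a form $q$ as in Section 3.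

**Step 2: similar forms have commensurable integral groups.** A rational linear isomorphism realizing the similarity induces an isometry of the two models of $\mathbb H^n$ and conjugates $O(f;\mathbb Z)$ to the stabilizer in $O(q;\mathbb Q)$ of some lattice $L'\subset L\otimes\mathbb Q$. Choose $m\ge1$ with $mL\subset L'\subset m^{-1}L$. The stabilizer of $L$ permutes the finitely many groups between $mL$ and $m^{-1}L$, so a finite-index subgroup of it stabilizes $L'$. By symmetry, the two stabilizers are commensurable. Hence $O(f;\mathbb Z)$ is commensurable, up to conjugation, with $O(q;\mathbb Z)$, with $\Gamma$, and with every $\Gamma_k$. Section 6, applied to $q$ and any $k$, gives truncations $N_k$ of $M_k=\mathbb H^n/\Gamma_k$ with the required properties.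

**Step 3: for $n\ge3$ the volumes of $M_k$ are unbounded.** Suppose the indices $[\Gamma:\Gamma_{j!}]$ were bounded in $j$. The sequence $\Gamma_{j!}$ is decreasing, so it would stabilize, and $\Gamma_\infty=\bigcap_j\Gamma_{j!}$ would have finite index in $\Gamma$; it would be a lattice. Let $g\in\Gamma_\infty$ and $v\in L_0$. For each $j$ write $g=\varphi(h)\gamma$ with $h\in F$ and $\gamma\in\Gamma(24\,j!)$. Then $\gamma v\in v+24\,j!\,L$ and $gv\in L_0+24\,j!\,L$. So every $x_i$-coordinate of $gv$ is divisible by $24\,j!$ for all $j$, hence is $0$, and $gv\in L_0$. Thus $\Gamma_\infty$ would preserve $\mathcal H\cap(L_0\otimes\mathbb R)=\mathbb H^2\subsetneq\mathbb H^n$. The orbit of a point of $\mathbb H^2$ accumulates only on the circle at infinity of $\mathbb H^2$, so the limit set of $\Gamma_\infty$ would not be full, contradicting (F2). So the indices, and with them the volumes $[\Gamma:\Gamma_k]\operatorname{vol}(\mathbb H^n/\Gamma)$ of $M_k$, are unbounded, and infinitely many of the $M_k$ are pairwise non-isometric.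

**Step 4: pass from $M_k$ to $N_k$.** Suppose two truncations are isometric. Since $N_k\to M_k$ is a homotopy equivalence, the universal cover of $N_k$ is its preimage in $\mathbb H^n$, the complement of disjoint open horoballs. The isometry lifts to an isometry between two such complements, equivariant for the fundamental groups. On the connected interiors it is the restriction of an element of $\mathrm{Isom}(\mathbb H^n)$, which conjugates one fundamental group to the other. So the manifolds $M_k$ are isometric as well. Hence infinitely many of the $N_k$ are pairwise non-isometric, which proves (a). $\blacksquare$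

## 8. Counting signed hyperplane crossings: Theorem 2(b)

Let $q$ be as in Section 3. We must show that nothing outside one line of translations at $[Y]$ dies in $H_1(N)$. The tool is a homomorphism $\Gamma'\to\mathbb Z$ for each $j$: count, with signs, how often a path from $x$ to $\gamma x$ crosses the $\Gamma'$-translates of the hyperplane $x_j^\perp$. We shall see that the translates reaching $[Y]$ cut the horosphere in parallel hyperplanes, all crossed in the same direction, so a translation with a component along $x_j$ has nonzero count. We need to know that no other translate contributes, and for this we take $k$ large.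

**Choices.** Choose $k$ with $144k^2>h_j$ for all $j$. Let $\Gamma'=\Gamma_k$, $\xi=[Y]$, $P=P_\xi$, $T=T_\xi$, and $N$ a truncation of $\mathbb H^n/\Gamma'$. For fixed $j$ put $S=\Gamma'x_j\subset L$. An element of $\Gamma'$ has the form $\varphi(g)\gamma$ with $g\in F$, $\gamma\in\Gamma(24k)$, and $\varphi(g)$ fixes $x_j$. So every $u\in S$ satisfies $u\equiv x_j$ mod $24k$, and $q(u)=h_j$.

**Step 1: define the homomorphism $\theta_j:\Gamma'\to\mathbb Z$.** For $x\in\mathcal H$ off the countably many hyperplanes $u^\perp$ ($u\in S$), put
$$\theta_j(\gamma)=\tfrac12\sum_{u\in S}\bigl(\operatorname{sgn}\beta(\gamma x,u)-\operatorname{sgn}\beta(x,u)\bigr). \tag{5}$$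
Since $S$ is $\Gamma'$-invariant and $\beta(\gamma x,u)=\beta(x,\gamma^{-1}u)$, the point $\gamma x$ is off these hyperplanes too, and each summand with its factor $\frac12$ is $0$ or $\pm1$.

*Finiteness.* Let $K$ be any geodesic segment in $\mathcal H$. We show that only finitely many $u\in S$ have $u^\perp\cap K\neq\emptyset$. For $z\in\mathcal H$ write a vector as $w=-\beta(w,z)z+w'$ with $w'\in z^\perp$; then $q(w)+2\beta(z,w)^2=\beta(z,w)^2+q(w')$, so $q(\cdot)+2\beta(z,\cdot)^2$ is positive definite. If $z\in K$ and $\beta(z,u)=0$, this form takes the value $h_j$ at $u$. As $z$ ranges over the compact set $K$, these forms are bounded below by one positive definite form, so only finitely many $u\in L$ occur. A nonzero term in (5) requires $u^\perp$ to meet $[x,\gamma x]$, so the sum is finite. The same holds for any sum of differences $\operatorname{sgn}\beta(x',u)-\operatorname{sgn}\beta(x'',u)$ with $x',x''$ off the hyperplanes.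

*Homomorphism.* Split at $\gamma x$:
$$\theta_j(\gamma\delta)=\tfrac12\sum_u\bigl(\operatorname{sgn}\beta(\gamma\delta x,u)-\operatorname{sgn}\beta(\gamma x,u)\bigr)+\tfrac12\sum_u\bigl(\operatorname{sgn}\beta(\gamma x,u)-\operatorname{sgn}\beta(x,u)\bigr).$$
In the first sum put $u=\gamma u'$; it becomes $\theta_j(\delta)$. So $\theta_j(\gamma\delta)=\theta_j(\delta)+\theta_j(\gamma)$.

*Independence of $x$.* The value computed at $x'$ minus the value computed at $x$ is
$$\tfrac12\sum_u\bigl(\operatorname{sgn}\beta(\gamma x',u)-\operatorname{sgn}\beta(\gamma x,u)\bigr)-\tfrac12\sum_u\bigl(\operatorname{sgn}\beta(x',u)-\operatorname{sgn}\beta(x,u)\bigr),$$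
and the substitution $u=\gamma u'$ in the first sum shows that this is $0$.

**Step 2: hyperplanes not reaching $[Y]$ contribute nothing on $P$.** Let $u\in S$ with $\beta(u,Y)\neq0$. Then $|\beta(u,Y)|\ge\frac12$. Let $z\in\mathcal H\cap u^\perp$ and write $Y=-\beta(Y,z)z+Y'$ with $Y'\in z^\perp$. From $q(Y)=0$ we get $q(Y')=\beta(Y,z)^2$. Since $u\in z^\perp$, we have $\beta(u,Y)=\beta(u,Y')$, and Cauchy–Schwarz in the positive definite space $z^\perp$ gives
$$\tfrac12\le|\beta(u,Y')|\le\sqrt{h_j}\,|\beta(Y,z)|.$$
So $u^\perp$ misses the horoball $D=\{z\in\mathcal H:|\beta(z,Y)|<1/(2\sqrt{h_j})\}$. The set $D$ is $P$-invariant since $P$ fixes $Y$. It is convex: a point of the segment between $z,z'\in D$ is $w/\sqrt{-q(w)}$ with $w=(1-t)z+tz'$, where $|\beta(w,Y)|<1/(2\sqrt{h_j})$, and $-q(w)\ge1$ because $\beta(z,z')\le-1$. Choose $x$ in the open set $D$, off the hyperplanes. For $p\in P$ the segment $[x,px]$ lies in $D$, so $\beta(\cdot,u)$ does not change sign on it, and $u$ contributes $0$ to $\theta_j(p)$.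

**Step 3: the hyperplanes reaching $[Y]$ are parallel.** Let $u\in S$ with $\beta(u,Y)=0$. Then $y=(u-x_j)/(24k)$ lies in $L$, and in $Y^\perp$ because $\beta(x_j,Y)=0$. Expanding,
$$h_j=q(u)=h_j+48k\,\beta(x_j,y)+576k^2q(y),\qquad\text{so}\qquad 12k\,q(y)=-\beta(x_j,y)\le\sqrt{h_j\,q(y)},$$
by Cauchy–Schwarz for the positive semidefinite form $q$ on $Y^\perp$. If $q(y)>0$, then the integer $q(y)$ is at least $1$, and squaring and dividing by $q(y)$ gives $144k^2\le144k^2q(y)\le h_j$, contrary to the choice of $k$. So $q(y)=0$. By Lemma 1(1), $y\in\mathbb RY$, and $y\in\mathbb ZY$ because $Y$ is primitive in $L$. Thus $u=x_j+24ktY$, with $t$ in a subset $\mathcal T_j$ of $\mathbb Z$; and $0\in\mathcal T_j$ because $x_j\in S$.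

**Step 4: compute $\theta_j$ on $P$.** By Section 6, $p\in P$ fixes $Y$ and acts trivially on $Y^\perp/\mathbb RY$. So
$$px_j=x_j+s_j(p)Y,\qquad s_j:P\to\mathbb Z, \tag{6}$$
where $s_j(p)$ is an integer since $px_j-x_j\in L\cap\mathbb RY=\mathbb ZY$, and $s_j$ is a homomorphism since $pp'x_j=p(x_j+s_j(p')Y)=x_j+(s_j(p)+s_j(p'))Y$. For $u$ as in Step 3, $p^{-1}u=u-s_j(p)Y$. Let $\omega=\beta(x,Y)\neq0$. Since $\beta(px,u)=\beta(x,p^{-1}u)$, Steps 2 and 3 turn (5) into
$$\theta_j(p)=\tfrac12\sum_{t\in\mathcal T_j}\Bigl(\operatorname{sgn}\bigl(\beta(x,x_j)+24kt\omega-s_j(p)\omega\bigr)-\operatorname{sgn}\bigl(\beta(x,x_j)+24kt\omega\bigr)\Bigr). \tag{7}$$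

*Claim: if $s_j(p)\neq0$, then $\theta_j(p)\neq0$.* Every term of (7) is $0$ or has the sign of $-s_j(p)\omega$, because $\operatorname{sgn}$ is monotone. The same is true for $p^r$, with $rs_j(p)$ in place of $s_j(p)$. The number $\beta(x,x_j)$ is nonzero because $x$ is off $x_j^\perp$. Choose $r\in\mathbb Z$ such that $rs_j(p)\omega$ has the sign of $\beta(x,x_j)$ and larger modulus. Then the term $t=0$ for $p^r$ is nonzero, and all other terms are $0$ or have the same sign. So $\theta_j(p^r)\ne0$, and $\theta_j(p)\ne0$ since $\theta_j(p^r)=r\theta_j(p)$.

**Step 5: the kernel is infinite cyclic.** The homomorphism $\theta_j$ has abelian target, so it factors through $H_1(N)$. If $p\in\ker i_*$, then $\theta_j(p)=0$, hence $s_j(p)=0$, for every $j$. Therefore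
$$\ker i_*\subset P_0:=\{p\in P:\ s_j(p)=0\ \text{for all }j\}.$$
The group $P$ is a lattice of translations of a horosphere at $[Y]$; the translation vector of $p$ is the class of $px-x$ in $Y^\perp/\mathbb RY$, for $x$ on the horosphere. By (6),
$$\beta(px-x,x_j)=\beta(x,p^{-1}x_j-x_j)=-s_j(p)\,\beta(x,Y).$$
So the elements of $P_0$ are those whose translation vector is orthogonal to the images of $x_1,\dots,x_{n-2}$. These images are orthogonal and nonzero in the $(n-1)$-dimensional Euclidean space $Y^\perp/\mathbb RY$, so their orthogonal complement is a line. Hence $P_0$ is a discrete group of translations along one line: it is trivial or infinite cyclic. It contains $\ker i_*$, and $0\neq c\in\ker i_*$ by Section 6. So $P_0\cong\mathbb Z$, and its nonzero subgroup $\ker i_*$ is isomorphic to $\mathbb Z$. Since $H_1(T)\cong\mathbb Z^{n-1}$, the image $i_*(H_1(T))$ has rank $n-2$, and $b_1(N)\ge n-2$. (For $n=2$ there are no $x_j$, $P_0=P\cong\mathbb Z$, and the last argument still applies.) This proves (b). $\blacksquare$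

## 9. Infinitely many commensurability classes: Theorem 2(c)

The fundamental groups of the examples built from $q$ are commensurable with $O(q;\mathbb Z)$. By (F4) it suffices, for each $n\ge3$, to exhibit infinitely many forms $q$ as in Section 3 that are pairwise not similar over $\mathbb Q$.

**Case $n\ge3$ odd.** Let $q_d=q_0\oplus\langle1,\dots,1,d\rangle$ with $d$ a positive squarefree integer. Multiplying a form of rank $n+1$ by $\lambda$ multiplies the discriminant by $\lambda^{n+1}$, a square since $n+1$ is even. So similar forms have the same discriminant in $\mathbb Q^*/\mathbb Q^{*2}$. The discriminant of $q_d$ is $d$ times that of $q_0$, and distinct squarefree $d>0$ are distinct modulo squares. So the $q_d$ are pairwise not similar.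

**Case $n\ge4$ even.** Let $q_d=q_0\oplus\langle1,\dots,1,d,d\rangle$ with $d\equiv3$ mod $4$ prime; there are infinitely many such primes. All $q_d$ have the same discriminant modulo squares. If $\lambda q_d\cong q_{d'}$, comparing discriminants shows that $\lambda^{n+1}$ is a square; as $n+1$ is odd, $\lambda$ is a square, and so $q_d\cong\lambda q_d\cong q_{d'}$. By Witt cancellation, $\langle d,d\rangle\cong\langle d',d'\rangle$. Then $d'$ is represented by $\langle d,d\rangle$, say $d'=d(r^2+s^2)$ with $r,s\in\mathbb Q$, so $dd'=(dr)^2+(ds)^2$ is a sum of two rational squares. Clearing denominators, $dd'm^2=X^2+Z^2$ with integers $m\neq0$, $X$, $Z$. Since $-1$ is not a square modulo the prime $d\equiv3$ mod $4$, $d\mid X^2+Z^2$ implies $d\mid X$ and $d\mid Z$; dividing by $d^2$ repeatedly, we see that $d$ divides $X^2+Z^2$ to an even power. But for $d'\ne d$ it divides $dd'm^2$ to an odd power. So $q_d$ and $q_{d'}$ are not similar for distinct primes $d,d'\equiv3$ mod $4$. $\blacksquare$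

## 10. The rank bound in dimension three: Theorem 2(d)

Let $n=3$ and $N$ orientable.

**Step 1: the total kernel is isotropic.** Let $\mathcal K=\ker\bigl(H_1(\partial N;\mathbb Q)\to H_1(N;\mathbb Q)\bigr)$. We show that the intersection form of the closed surface $\partial N$ vanishes on $\mathcal K$. Let $r:\partial N\to N$ be the inclusion. By the exact sequence of the pair, elements of $\mathcal K$ are boundaries of classes in $H_2(N,\partial N;\mathbb Q)$. By Poincaré–Lefschetz duality such a class is dual to some $\mu\in H^1(N;\mathbb Q)$, and its boundary is dual in $\partial N$ to $r^*\mu$, up to sign. So for two elements of $\mathcal K$, coming from $\mu$ and $\nu$, the intersection number is, up to sign,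
$$\langle r^*\mu\cup r^*\nu,[\partial N]\rangle=\langle r^*(\mu\cup\nu),[\partial N]\rangle=\langle\mu\cup\nu,r_*[\partial N]\rangle=0,$$
because $[\partial N]=\partial[N,\partial N]$ maps to $0$ in $H_2(N;\mathbb Q)$.

**Step 2: restrict to one torus.** The boundary components $T_i$ are closed orientable flat surfaces, hence tori. The intersection form of $\partial N$ is the orthogonal sum of the nondegenerate alternating forms on the $H_1(T_i;\mathbb Q)\cong\mathbb Q^2$. For a boundary component $T=T_i$, the kernel of $H_1(T;\mathbb Q)\to H_1(N;\mathbb Q)$ is $\mathcal K\cap H_1(T;\mathbb Q)$. It is isotropic in a nondegenerate alternating plane, so it has dimension at most $1$. Since $\mathbb Q$ is flat over $\mathbb Z$, this dimension is $\operatorname{rank}\ker(i_*)$. So $\operatorname{rank}\ker(i_*)\le1$. By part (b) with $n=3$, where the manifolds are orientable, rank $1$ occurs, so it is the maximum. $\blacksquare$
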